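\title{An NIP theory in which definable types do not amalgamate}

\begin{abstract}
We construct a four-sorted structure in a finite language, interpretable in the field of $\ell$-adic numbers, whose theory is $\mathsf{NIP}$, and even strongly dependent, and has two $\emptyset$-definable global types $q_0(x,y)$ and $q_1(x,z)$ with the same restriction to $x$ but no definable common extension. The two types describe points $y$ and $z$ that separately carry no information, while their sum selects a branch of a tree in which no branch is definable. We also give a one-sided sufficient condition for amalgamation, valid in every theory, and a construction with torsors that preserves $\mathsf{NIP}$ and turns a lifting problem for definable types into an equivalent amalgamation problem.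
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $T$ be a complete first-order theory, possibly multi-sorted, and let $\mathfrak U\models T$ be a monster model. A global type $q(x)\in S(\mathfrak U)$ is \emph{definable} if for every formula $\varphi(x;w)$ without parameters the set $\{c\in\mathfrak U:\varphi(x;c)\in q\}$ is definable in $\mathfrak U$, with parameters. If $a$ realizes $q$ in an elementary extension, this says that every subset of $\mathfrak U$ cut out by a formula with parameter $a$ was already definable in $\mathfrak U$: the new point creates no new sets. In a dense linear order without endpoints, for instance, the type of a point above all of $\mathfrak U$ is definable by quantifier elimination, while the type of a point in a cut with nonempty sides and no endpoint is not, because the lower side of the cut is not a finite union of points and intervals.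

\begin{definition}
Global definable types have the \emph{amalgamation property} in $T$ if, whenever $p(x)$, $q_0(x,y)$, $q_1(x,z)$ are global definable types in disjoint tuples of variables $x,y,z$, and both $q_0$ and $q_1$ restrict to $p$ on $x$, there is a global definable type $r(x,y,z)$ extending $q_0\cup q_1$. We call such an $r$ a \emph{definable amalgam} of $q_0$ and $q_1$.
\end{definition}

The set $q_0\cup q_1$ is always consistent: if $(a,b)\models q_0$ and $\varphi(x,z)\in q_1$, then $\exists z\,\varphi(x,z)$ lies in $p$ and so holds of $a$. The issue is only definability. The pairs $(a,b)$ and $(a,c)$ create no new sets, and one asks whether $b$ and $c$ can be placed relative to each other so that $(a,b,c)$ creates none.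

In a stable theory every global type is definable, so any completion of $q_0\cup q_1$ will do. In an arbitrary theory an amalgam exists when $p$ is realized in $\mathfrak U$, or when $b$ is definable over $\mathfrak Ua$ (Example~\ref{ex:easy}). It is known that the amalgamation property holds in o-minimal theories, and that it fails in some complete theory; that example has the independence property. Stable and o-minimal theories are $\mathsf{NIP}$, that is, no formula has the independence property. Moreover, a failure of amalgamation forces $b$ and $c$ jointly to encode a new subset of $\mathfrak U$, and the independence property is the obvious device for encoding subsets. One might therefore guess that $\mathsf{NIP}$ suffices for amalgamation. The following question comes from the paper of Hils and Mennuni \cite{HM}.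

\begin{quote}
\emph{Is there an $\mathsf{NIP}$ theory in which global definable types do not have the amalgamation property?}
\end{quote}

The answer is yes. The new set in our example is a chain in a tree, and encoding a chain needs no independence property.

\subsection*{The example}
Fix a prime $\ell$. Let $N$ be the following structure with four sorts $\Gamma,X,Y,D$.
\begin{itemize}
\item $\Gamma=\mathbb N$ with $+$. Its elements are called \emph{levels}. The order ($\gamma\le\delta$ iff $\exists\varepsilon\;\gamma+\varepsilon=\delta$), the element $0$, the successor $\gamma\mapsto\gamma+1$ and, for each integer $m\ge1$, the predicate $m\mid\gamma$ are $\emptyset$-definable.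
\item $X,Y,D$ are three disjoint copies of $\{(n,\xi):n\in\mathbb N,\ \xi\in\mathbb Z/\ell^n\}$, each with the level map $\lambda\colon(n,\xi)\mapsto n$ to $\Gamma$. The fibers are written $X_n,Y_n,D_n$.
\item $F\subseteq X\times Y\times D$ holds of $\bigl((k,\xi),(k',\eta),(n,\zeta)\bigr)$ iff $k=k'=n$ and $\xi+\eta=\zeta$. Thus $F$ is the graph of a function defined on pairs of equal level, which we write $y\oplus z$.
\item $\sqsubseteq$ on $D$ is given by $(k,\zeta)\sqsubseteq(n,\zeta')$ iff $k\le n$ and $\zeta'\equiv\zeta\pmod{\ell^k}$. It makes $D$ an $\ell$-branching tree.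
\end{itemize}
The language is finite. No origin is named in $X$, $Y$ or $D$, and nothing links two fibers of $X$, or two fibers of $Y$, except through $D$. Let
\[
\psi(y,z;t)\ :=\ \exists t^*\,\bigl(F(y,z,t^*)\wedge t\sqsubseteq t^*\bigr),
\]
which says that $t\sqsubseteq y\oplus z$. A type is $\emptyset$-definable if the defining formulas can be chosen without parameters; dp-rank and strong dependence are recalled in Section~\ref{sec:tame}.

\begin{theorem}\label{thm:main}
Let $T=\mathrm{Th}(N)$ and let $\mathfrak U\models T$ be a monster model.
\begin{enumerate}
\item[(a)] $T$ is $\mathsf{NIP}$. Moreover, the sorts of $T$ have dp-rank at most $2$; in particular, $T$ is strongly dependent.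
\item[(b)] There are $\emptyset$-definable global types $p(x)$, $q_0(x,y)$, $q_1(x,z)$, with $x,y,z$ single variables of sorts $\Gamma,X,Y$, such that $q_0$ and $q_1$ both restrict to $p$, and such that for \emph{every} complete global type $r\supseteq q_0\cup q_1$ the set $\{e\in D(\mathfrak U):\psi(y,z;e)\in r\}$ is not definable. In particular, no global definable type extends $q_0\cup q_1$.
\end{enumerate}
\end{theorem}

So definability fails at one fixed formula for all completions. The proof does not use saturation: $\mathfrak U$ may be any model of $T$.

Section~\ref{sec:auts} shows the idea at level $2$ of the binary tree. Section~\ref{sec:tame} proves part (a), Section~\ref{sec:types} constructs the types, and Section~\ref{sec:noamalgam} completes the proof of (b). The last two sections concern arbitrary theories: Proposition~\ref{prop:criterion} is a sufficient condition for amalgamation involving only one of the two types, and Theorem~\ref{thm:torsor} isolates the mechanism of the example and provides its converse.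

\section{Twists and shifts}\label{sec:auts}

A counterexample needs two things: single points of $X$ and of $Y$ must say nothing, and paths in $D$ must be impossible to define. Each is witnessed by a family of automorphisms of $N$.

For $a\in\mathbb N$ and $u\in\mathbb Z/\ell^a$, the \emph{twist} $\tau_{a,u}$ sends $(a,\xi)\in X_a$ to $(a,\xi+u)$, sends $(a,\eta)\in Y_a$ to $(a,\eta-u)$, and fixes every other element of $N$. It preserves levels, it preserves $+$ and $\sqsubseteq$ because it is the identity on $\Gamma$ and $D$, and it preserves $F$ because $(\xi+u)+(\eta-u)=\xi+\eta$. For fixed $a$ the twists $\tau_{a,u}$ act transitively on $X_a$ and on $Y_a$.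

For $n\in\mathbb N$, the \emph{shift} $\rho_n$ is the identity on $\Gamma$ and $X$ and sends $(k,\eta)$ to $(k,\eta+\ell^n)$ on $Y$ and on $D$, at every level $k$. It preserves levels and $+$; it preserves $F$ because $\xi+(\eta+\ell^n)=(\xi+\eta)+\ell^n$; and it preserves $\sqsubseteq$ because $\zeta'\equiv\zeta$ iff $\zeta'+\ell^n\equiv\zeta+\ell^n\pmod{\ell^k}$. It fixes every element of level at most $n$, since $\ell^n\equiv0\pmod{\ell^k}$ for $k\le n$, and it fixes no point of $D_{n+1}$, since $\ell^n\not\equiv0\pmod{\ell^{n+1}}$.

\begin{example}\label{ex:level2}
Let $\ell=2$ and consider level $2$, where $X_2,Y_2,D_2$ are copies of $\mathbb Z/4$ (Figure~\ref{fig:tree}). Let $C=N\setminus(X_2\cup Y_2)$; this set contains all of $\Gamma$ and all of $D$. The four twists $\tau_{2,u}$ fix $C$ pointwise, so the four points of $X_2$ have the same type over $C$, and so do the four points of $Y_2$. The sixteen pairs in $X_2\times Y_2$ do not: the twists preserve $\xi+\eta$, and the sum is visible from below. The pair $(\xi,\eta)=(2,1)$ has sum $3$, and the parameters $e$ with $\psi(y,z;e)$ are the points $0\in D_0$, $1\in D_1$, $3\in D_2$. The pair $(2,0)$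 has sum $2$ and yields $0\in D_0$, $0\in D_1$, $2\in D_2$. A type of a pair thus has to choose a path in the tree. On the other hand, parameters of level at most $1$ cannot make this choice at level $2$: the shift $\rho_1$ fixes them and acts on $D_2$ by $0\leftrightarrow2$, $1\leftrightarrow3$, so no set definable over them contains exactly one point of $D_2$.
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\node (r) at (0,0) {$0$};
\node (a0) at (-1.5,1) {$0$};
\node (a1) at (1.5,1) {$1$};
\node (b0) at (-2.25,2) {$0$};
\node (b2) at (-0.75,2) {$2$};
\node (b1) at (0.75,2) {$1$};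
\node (b3) at (2.25,2) {$3$};
\draw (r)--(a0); \draw (a0)--(b0); \draw (a0)--(b2); \draw (a1)--(b1);
\draw[very thick] (r)--(a1); \draw[very thick] (a1)--(b3);
\draw[dashed,<->] (b0)--(b2); \draw[dashed,<->] (b1)--(b3);
\node at (-3.7,0) {$D_0$}; \node at (-3.7,1) {$D_1$}; \node at (-3.7,2) {$D_2$};
\node at (-3.7,3.4) {$X_2$}; \node at (3.7,3.4) {$Y_2$};
\node at (-3,3.4) {$0$}; \node at (-2.4,3.4) {$1$};
\node[draw,circle,inner sep=1.5pt] (x) at (-1.8,3.4) {$2$}; \node at (-1.2,3.4) {$3$};
\node at (1.2,3.4) {$0$}; \node[draw,circle,inner sep=1.5pt] (y) at (1.8,3.4) {$1$};
\node at (2.4,3.4) {$2$}; \node at (3,3.4) {$3$};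
\draw[->] (x)--(b3); \draw[->] (y)--(b3);
\end{tikzpicture}
\caption{Levels $0,1,2$ of the tree $D$ for $\ell=2$, where $D_n=\mathbb Z/2^n$ and edges are reductions of residues. The points $2\in X_2$ and $1\in Y_2$ have sum $3\in D_2$ and so select the thick path. Adding $2$ on $Y$ and $D$ is an automorphism that fixes levels $0$ and $1$ and exchanges the points of $D_2$ along the dashed arrows.}
\label{fig:tree}
\end{figure}

In the proof, level $2$ is replaced by a level $a$ above all of $\Gamma(\mathfrak U)$. Then $\mathfrak U$ avoids $X_a\cup Y_a$, as $C$ did, while the path below the sum must be chosen at all levels at once by one formula with finitely many parameters. The next lemma says that this cannot be done.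

\begin{lemma}\label{lem:nosection}
No set $E\subseteq D(\mathfrak U)$ definable with parameters meets every fiber $D_\gamma(\mathfrak U)$, $\gamma\in\Gamma(\mathfrak U)$, in exactly one point.
\end{lemma}

\begin{proof}
For each formula $\theta(t;w)$, the statement ``there is no $w$ such that $\theta(D;w)$ meets every fiber in exactly one point'' is a first-order sentence, so it suffices to verify it in $N$. Suppose that $E=\theta(D;c)$ meets every fiber in exactly one point, and let $n$ bound the levels of the entries of $c$ in $X$, $Y$, $D$. Then $\rho_n$ fixes $c$, so $\rho_n(E)=E$, and $\rho_n$ fixes the unique point of $E\cap D_{n+1}$. But $\rho_n$ fixes no point of $D_{n+1}$.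
\end{proof}

\section{Interpretation in the $\ell$-adic numbers}\label{sec:tame}

The tameness of $T$, and later the completeness of our types, come from an interpretation of $N$ in $\mathbb Q_\ell$. We first recall the notions involved.

\subsection*{The independence property and dp-rank}
A formula $\varphi(x;w)$ has the \emph{independence property} if for every $n$ there are $a_1,\dots,a_n$ and $c_S$ $(S\subseteq\{1,\dots,n\})$ in $\mathfrak U$ such that $\varphi(a_i;c_S)$ holds iff $i\in S$. A theory is $\mathsf{NIP}$ if no formula has this property.

Let $S$ be an $\emptyset$-definable set in a finite tuple of variables $x$. An \emph{ict-pattern of depth $\kappa$ in $S$} consists of formulas $\varphi_i(x;w_i)$ and tuples $c_{i,j}$ in $\mathfrak U$ $(i<\kappa,\ j<\omega)$ such that for every $\eta\colon\kappa\to\omega$ the set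
\[
\{x\in S\}\cup\{\varphi_i(x;c_{i,\eta(i)}):i<\kappa\}\cup\{\neg\varphi_i(x;c_{i,j}):i<\kappa,\ j\ne\eta(i)\}
\]
is consistent. The set $S$ has \emph{dp-rank at most $k$} if it has no ict-pattern of depth $k+1$. A one-sorted theory is \emph{dp-minimal} if its universe has dp-rank at most $1$, and a theory is \emph{strongly dependent} if no finite product of sorts has an ict-pattern of depth $\aleph_0$. By subadditivity of dp-rank \cite{KOU}, the set of $n$-tuples in a dp-minimal theory has dp-rank at most $n$.

\subsection*{Interpretations}
An \emph{interpretation} of a structure $A$ in a structure $B$ consists of an $\emptyset$-definable set $S^B$ in $B$ and a surjection $\pi\colon S^B\to S(A)$ for each sort $S$ of $A$, such that the preimages under $\pi$ of equality, of the basic relations and of the graphs of the basic functions of $A$ are $\emptyset$-definable in $B$. By induction on formulas, replacing each quantifier over $S$ by a quantifier over $S^B$, every formula $\varphi$ of $A$ has a \emph{translation} $\varphi^*$ with $B\models\varphi^*(t)$ iff $A\models\varphi(\pi t)$, for all tuples $t$ from the sets $S^B$.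

\begin{lemma}\label{lem:transfer}
Let $A$ be interpreted in $B$.
\begin{enumerate}
\item[(1)] If $\mathrm{Th}(B)$ is $\mathsf{NIP}$, then so is $\mathrm{Th}(A)$.
\item[(2)] If $S_1,\dots,S_n$ are sorts of $A$ and $S_1^B\times\dots\times S_n^B$ has dp-rank at most $k<\omega$, then so does $S_1\times\dots\times S_n$.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) If $\varphi$ has the independence property, then for each $n$ the existence of the $a_i$ and $c_S$ is a sentence of $\mathrm{Th}(A)$, so witnesses exist in $A$. Their preimages under $\pi$ are witnesses for $\varphi^*$ in $B$.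

(2) For fixed $\varphi_0,\dots,\varphi_k$, compactness shows that an ict-pattern with these formulas exists iff for every $n'$ there is one with $\omega$ replaced by $n'$, and for each $n'$ this is a sentence. Taking preimages of the parameters and of the realizing points as in (1), we find such finite patterns for $\varphi_0^*,\dots,\varphi_k^*$ in $S_1^B\times\dots\times S_n^B$.
\end{proof}

\subsection*{The field $\mathbb Q_\ell$}
Let $v$ be the $\ell$-adic valuation. Hensel's lemma states that if $f\in\mathbb Z_\ell[Z]$, $z_0\in\mathbb Z_\ell$ and $v(f(z_0))>2v(f'(z_0))$, then $f$ has a root in $\mathbb Z_\ell$. Applied to $f=Z^n-u$ at $z_0=1$, it gives: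
\begin{equation}\label{eq:hensel}
\text{if } v(u-1)>2v(n), \text{ then } u \text{ is a nonzero $n$-th power in } \mathbb Q_\ell.
\end{equation}

The ring $\mathbb Z_\ell$ is definable in the ring language: $s\in\mathbb Z_\ell$ iff $1+\ell s^2$ is a nonzero square ($\ell\ne2$), respectively iff $1+8s^2$ is a nonzero square ($\ell=2$). For $s\in\mathbb Z_\ell$ this is \eqref{eq:hensel} with $n=2$. If $\ell\neq2$ and $v(s)<0$, or $\ell=2$ and $v(s)\le-2$, the element in question has odd negative valuation and is not a square. If $\ell=2$ and $s=u/2$ with $u$ a unit, then $1+8s^2=1+2u^2\equiv3\pmod4$, whereas squares of units are $1$ modulo $4$. Consequently the relation $v(s)\le v(s')$, that is, $s'\in s\mathbb Z_\ell$, is $\emptyset$-definable.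

We use two published results. First, $\mathrm{Th}(\mathbb Q_\ell)$ is $\mathsf{NIP}$ (see for example \cite{Bel}), and indeed dp-minimal \cite{DGL}. Second, by Macintyre's theorem \cite{Mac}, $\mathrm{Th}(\mathbb Q_\ell)$ eliminates quantifiers in the ring language expanded by predicates $P_n$ $(n\ge2)$ for the nonzero $n$-th powers. A predicate for $\mathbb Z_\ell$ is redundant here, since by the above it is equivalent to an atomic formula in $P_2$. Hence every formula is equivalent to a Boolean combination of formulas $f=0$ and $P_n(f)$, with $f$ a polynomial over $\mathbb Z$.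

\begin{proof}[Proof of Theorem~\ref{thm:main}(a)]
Interpret $\Gamma$ by $\mathbb Z_\ell\setminus\{0\}$ with $\pi(s)=v(s)$, and each of $X,Y,D$ by $(\mathbb Z_\ell\setminus\{0\})\times\mathbb Z_\ell$ with $\pi(s,t)=(v(s),\,t+\ell^{v(s)}\mathbb Z_\ell)$. The preimages are:
\begin{itemize}
\item equality on $\Gamma$, and the graphs of the level maps: $v(s)=v(s')$;
\item the graph of $+$: $v(ss')=v(s'')$;
\item equality on $X,Y,D$: $v(s)=v(s')$ and $v(t-t')\ge v(s)$;
\item $F$: $v(s)=v(s')=v(s'')$ and $v(t+t'-t'')\ge v(s)$;
\item $\sqsubseteq$: $v(s)\le v(s')$ and $v(t-t')\ge v(s)$.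
\end{itemize}
All are $\emptyset$-definable, so $T$ is $\mathsf{NIP}$ by Lemma~\ref{lem:transfer}(1). A product of $n$ sorts of $N$ is interpreted by a subset of $\mathbb Q_\ell^{j}$ with $j\le2n$. An ict-pattern in a subset is an ict-pattern in the whole set, so this subset has dp-rank at most $2n$ by dp-minimality and subadditivity. By Lemma~\ref{lem:transfer}(2), the product has dp-rank at most $2n$. The case $n=1$ is the bound on the sorts. The first $2n+1$ rows of an ict-pattern of depth $\aleph_0$ would form one of depth $2n+1$, so $T$ is strongly dependent.
\end{proof}

\section{The types at infinity}\label{sec:types}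

We want $p(x)$ to be the type of a level above $\Gamma(\mathfrak U)$, and $q_0(x,y)$ the type of such a level together with an arbitrary point of $X_x$. ``Above $\Gamma(\mathfrak U)$'' does not determine a complete type: the formula $2\mid x$ and its negation both hold cofinally. We decide such formulas by requiring $m\mid x$ for all $m$. The difficulty is to show that nothing else remains to be decided, and to show it uniformly: the modulus $m$ that settles a formula $\varphi(x,y;w)$ must not depend on the parameter $w$, for otherwise we could neither transfer the statement from $N$ to $\mathfrak U$ nor write down a defining formula. The uniform modulus comes from Macintyre's theorem.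

\begin{lemma}\label{lem:periodic}
For every formula $\chi(s;\bar t)$ of the ring language there is an integer $m\ge1$ such that, for every tuple $\bar t$ in $\mathbb Q_\ell$, the truth value of $\chi(\ell^{jm};\bar t)$ is constant for all large $j\in\mathbb N$.
\end{lemma}

\begin{proof}
Write $\chi$ as a Boolean combination of formulas $f_i(s,\bar t)=0$ and $P_{n_i}(f_i(s,\bar t))$ with $f_i\in\mathbb Z[s,\bar t]$, and let $m$ be a common multiple of the $n_i$. It depends only on $\chi$. Fix $\bar t$ and $i$, and put $g(s)=f_i(s,\bar t)\in\mathbb Q_\ell[s]$ and $n=n_i$. If $g$ is the zero polynomial, the truth values of $g(s)=0$ and $P_n(g(s))$ do not depend on $s$. Otherwise, factoring out the term of lowest degree,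
\[
g(s)=e\,s^k\bigl(1+s\,h(s)\bigr),\qquad e\in\mathbb Q_\ell^\times,\ k\ge0,\ h\in\mathbb Q_\ell[s].
\]
Put $s=\ell^{jm}$. If $\mu$ is a lower bound for the valuations of the coefficients of $h$, then $v(s\,h(s))\ge jm+\mu>2v(n)$ for large $j$, so $1+s\,h(s)$ is a nonzero $n$-th power by \eqref{eq:hensel}. The element $s$ is a nonzero $n$-th power because $n\mid m$. So for large $j$ we have $g(\ell^{jm})\ne0$, and $P_n(g(\ell^{jm}))$ holds iff $P_n(e)$ does. There are finitely many $i$.
\end{proof}

For an integer $m\ge1$ and a level $\alpha$, call
\[
X[m,\alpha]=\{(a,b): a>\alpha,\ m\mid a,\ b\in X_a\}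
\]
a \emph{tail}, and define $Y[m,\alpha]$ in the same way. This is where $+$ is needed in the language: it makes tails definable.

\begin{proposition}\label{prop:tails}
For every formula $\varphi(x,y;w)$, with $x$ of sort $\Gamma$ and $y$ of sort $X$, there is an integer $m_\varphi\ge1$ such that $T$ proves: for every $w$ there is a level $\alpha$ such that $\varphi(x,y;w)$ holds at all points of $X[m_\varphi,\alpha]$ or fails at all points of $X[m_\varphi,\alpha]$. The same holds with $Y$ in place of $X$.
\end{proposition}

\begin{proof}
Let $\chi(s;\bar t)$ be the translation to $\mathbb Q_\ell$ of the formula $\varphi'(x;w):=\exists y\,(\lambda(y)=x\wedge\varphi(x,y;w))$, and let $m=m_\varphi$ be given by Lemma~\ref{lem:periodic} for $\chi$. With $m$ fixed, the statement is a first-order sentence, so we verify it in $N$. Let $c$ be a tuple in $N$, represented by $\bar t$.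

If $a$ exceeds the levels of all entries of $c$ in $X$ and $Y$, the twists $\tau_{a,u}$ fix $a$ and $c$ and are transitive on $X_a$. So for such $a$ the truth value of $\varphi(a,b;c)$ is the same for all $b\in X_a$, and equals that of $\varphi'(a;c)$. Since $\ell^a$ represents $a$, this is the truth value of $\chi(\ell^a;\bar t)$, which is constant for large multiples $a$ of $m$. The twists are also transitive on $Y_a$, so the proof for $Y$ is obtained by replacing $X$ by $Y$.
\end{proof}

Now work in $\mathfrak U$. Let $q_0(x,y)$ be the set of formulas over $\mathfrak U$ that hold at all points of some tail $X[m,\alpha]$ with $m\ge1$ an integer and $\alpha\in\Gamma(\mathfrak U)$. Define $q_1(x,z)$ by the tails $Y[m,\alpha]$.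

\begin{proposition}\label{prop:types}
The sets $q_0$ and $q_1$ are $\emptyset$-definable complete global types with the same restriction $p(x)$, which is also $\emptyset$-definable. Moreover, $q_0$ contains $\lambda(y)=x$, $q_1$ contains $\lambda(z)=x$, and $p$ contains $x>\gamma$ for every $\gamma\in\Gamma(\mathfrak U)$.
\end{proposition}

\begin{proof}
We treat $q_0$; the argument for $q_1$ has $Y$ in place of $X$. Tails are nonempty, because $T$ proves that the multiples of $m$ are cofinal in $\Gamma$ and that all fibers are nonempty. Also $X[m,\alpha]\cap X[m',\alpha']\supseteq X[mm',\max(\alpha,\alpha')]$. Hence finitely many formulas of $q_0$ have a common solution, and $q_0$ is consistent. By Proposition~\ref{prop:tails} it contains $\varphi(x,y;c)$ or $\neg\varphi(x,y;c)$ for all $\varphi$ and $c$, so it is a complete type. We claim that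
\[
\varphi(x,y;c)\in q_0\iff\mathfrak U\models\exists\alpha\,\forall a>\alpha\,\forall b\in X_a\,\bigl(m_\varphi\mid a\to\varphi(a,b;c)\bigr).
\]
The right side implies the left by definition. If the right side fails, then by Proposition~\ref{prop:tails} the formula $\neg\varphi(x,y;c)$ holds on a tail, so it lies in $q_0$, and $\varphi(x,y;c)\notin q_0$ by consistency. The right side has no parameters besides $c$, so $q_0$ is $\emptyset$-definable, and so is its restriction to $x$.

Since all fibers $X_a$ and $Y_a$ are nonempty, a formula $\varphi(x;c)$ lies in $q_0$ iff for some $m,\alpha$ it holds for all $a>\alpha$ with $m\mid a$, and the same condition describes membership in $q_1$. Finally, $\lambda(y)=x$ and $x>\gamma$ hold on $X[1,\gamma]$, and $\lambda(z)=x$ holds on $Y[1,\gamma]$.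
\end{proof}

\section{The chain below a point of infinite level}\label{sec:noamalgam}

A realization of $q_0\cup q_1$ produces a point $d^*$ of $D$ at a level above $\Gamma(\mathfrak U)$, and $\psi$ cuts out the chain $E$ of its predecessors in $\mathfrak U$. Lemma~\ref{lem:nosection} does not apply at once: $\Gamma(\mathfrak U)$ is nonstandard, and the predecessor of $d^*$ at a level $\gamma\in\Gamma(\mathfrak U)$ need not belong to $\mathfrak U$, so $E$ may miss some fibers. The remedy is to look at the set of levels that $E$ does meet, and to use induction along $\Gamma$.

The following statements hold in $N$ and are first-order (the last is a scheme), so they hold in every model of $T$.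
\begin{enumerate}
\item[(T1)] For $d\in D$ and $\gamma\le\lambda(d)$ there is exactly one $e\sqsubseteq d$ of level $\gamma$, written $d|\gamma$; and $(d|\delta)|\gamma=d|\gamma$ for $\gamma\le\delta\le\lambda(d)$. (In $N$, $d|\gamma$ is reduction modulo $\ell^\gamma$.)
\item[(T2)] $D_0$ is a singleton, and each $e\in D_\gamma$ has exactly $\ell$ \emph{successors} $e'\in D_{\gamma+1}$ with $e\sqsubseteq e'$.
\item[(T3)] A subset of $\Gamma$ that is definable with parameters, contains $0$ and is closed under $\gamma\mapsto\gamma+1$ is all of $\Gamma$.
\end{enumerate}

\begin{lemma}\label{lem:chain}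
Let $\mathfrak U^*\succ\mathfrak U$ and let $d^*\in D(\mathfrak U^*)$ have level above every element of $\Gamma(\mathfrak U)$. Then $E=\{e\in D(\mathfrak U):e\sqsubseteq d^*\}$ is not definable in $\mathfrak U$.
\end{lemma}

\begin{proof}
By (T1), an element of $D(\mathfrak U)$ of level $\gamma$ lies in $E$ iff it equals $d^*|\gamma$. So $E$ has at most one element of each level, and
\[
J:=\{\gamma\in\Gamma(\mathfrak U):E\cap D_\gamma\neq\emptyset\}=\{\gamma\in\Gamma(\mathfrak U):d^*|\gamma\in D(\mathfrak U)\}.
\]
We have $0\in J$, since the unique element of $D_0(\mathfrak U^*)$ lies in $\mathfrak U$. Let $\gamma\in J$ and $e=d^*|\gamma\in D(\mathfrak U)$. By (T2) in $\mathfrak U$, the point $e$ has $\ell$ successors in $D(\mathfrak U)$, and by (T2) in $\mathfrak U^*$ it has no others in $D(\mathfrak U^*)$. The point $d^*|(\gamma+1)$ exists because $\gamma+1\le\lambda(d^*)$, and it is a successor of $e$ because $e=(d^*|(\gamma+1))|\gamma$. Hence it lies in $D(\mathfrak U)$, and $\gamma+1\in J$.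

Suppose that $E$ is definable in $\mathfrak U$. Then so is $J$, and $J=\Gamma(\mathfrak U)$ by (T3). Thus $E$ meets every fiber in exactly one point, contradicting Lemma~\ref{lem:nosection}.
\end{proof}

The finite branching of $D$ enters in the step from $\gamma$ to $\gamma+1$: if nodes had infinitely many successors, $d^*|(\gamma+1)$ could be a new one, and the chain could stop at a last element of $\mathfrak U$.

\begin{proof}[Proof of Theorem~\ref{thm:main}(b)]
Take $p,q_0,q_1$ from Proposition~\ref{prop:types}. Let $r\supseteq q_0\cup q_1$ be a complete global type, realized by $(a,b,c)$ in some $\mathfrak U^*\succ\mathfrak U$. Then $\lambda(b)=\lambda(c)=a$, and $a$ is above every element of $\Gamma(\mathfrak U)$. In models of $T$, $F$ is the graph of a function on pairs of equal level whose value has that same level, so $d^*=b\oplus c$ exists and has level $a$. For $e\in D(\mathfrak U)$ we have $\psi(y,z;e)\in r$ iff $e\sqsubseteq d^*$. By Lemma~\ref{lem:chain} the set of such $e$ is not definable.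
\end{proof}

\section{A one-sided criterion}\label{sec:criterion}

In this section $T$ is arbitrary. For a model $M$ and $A\subseteq M$, a type $q(y)$ over $M$ is \emph{$A$-definable} if for every $\varphi(y;w)$ there is a formula $d\varphi(w)$ over $A$ such that $\varphi(y;c)\in q$ iff $M\models d\varphi(c)$, for all $c\in M$. We use two closure properties of definable global types; tuples are taken in elementary extensions of $\mathfrak U$.
\begin{enumerate}
\item[(D1)] If $\mathrm{tp}(a/\mathfrak U)$ is definable and $e\in\mathfrak U$, then $\{w\in\mathfrak U:\delta(a;w,e)\text{ holds}\}$ is definable in $\mathfrak U$, being the fiber over $e$ of the definable set $\{(w,e'):\delta(x;w,e')\in\mathrm{tp}(a/\mathfrak U)\}$.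
\item[(D2)] If $\mathrm{tp}(a/\mathfrak U)$ is definable and $a'=f(a)$ for an $\emptyset$-definable partial function $f$, then $\mathrm{tp}(a'/\mathfrak U)$ is definable, since it contains $\varphi(x';w)$ iff $\mathrm{tp}(a/\mathfrak U)$ contains $\varphi(f(x);w)$.
\end{enumerate}

The natural way to amalgamate is to realize $q_1$ first, and then to choose $b$ so that its type over $\mathfrak Uac$ follows a defining scheme over $\mathfrak Ua$. This works when such a scheme exists.

\begin{proposition}\label{prop:criterion}
Let $p(x),q_0(x,y),q_1(x,z)$ be global definable types such that $q_0$ and $q_1$ restrict to $p$, and let $(a,b)\models q_0$ in an elementary extension of $\mathfrak U$. If $\mathrm{tp}(b/\mathfrak Ua)$ extends to an $\mathfrak Ua$-definable type over a sufficiently saturated $\mathfrak U_1\succ\mathfrak U$ with $a\in\mathfrak U_1$, then $q_0$ and $q_1$ have a definable amalgam. So in any counterexample to amalgamation this one-sided condition fails for both $q_0$ and $q_1$.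
\end{proposition}

Here $|\mathfrak U|^+$-saturation is enough; it is used only to realize $q_1(a,z)$ in $\mathfrak U_1$.

\begin{proof}
Let $\hat q(y)$ be an $\mathfrak Ua$-definable type over $\mathfrak U_1$ extending $\mathrm{tp}(b/\mathfrak Ua)$. As $a\models p$, the set $q_1(a,z)$ is consistent (Section~\ref{sec:intro}), so there is $c\in\mathfrak U_1$ with $(a,c)\models q_1$. Let $b'\models\hat q$ and $r=\mathrm{tp}(a,b',c/\mathfrak U)$. Since $b'$ and $b$ have the same type over $\mathfrak Ua$, we have $r\supseteq q_0\cup q_1$.

Let $\varphi(x,y,z;w)$ be a formula, and regard it as a formula in $y$ with parameter variables $x,z,w$. Take its defining formula over $\mathfrak Ua$ for $\hat q$ and substitute $a$ for $x$. This gives a formula $\delta$ and a tuple $e\in\mathfrak U$ such that, for all $c',w\in\mathfrak U_1$, $\varphi(a,b',c';w)$ holds iff $\delta(a,c';w,e)$ holds. Put $c'=c$. Since $\mathrm{tp}(a,c/\mathfrak U)=q_1$ is definable, the set of $w\in\mathfrak U$ with $\delta(a,c;w,e)$ is definable in $\mathfrak U$ by (D1). So $r$ is definable. Exchanging the roles of $q_0$ and $q_1$ gives the last sentence.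
\end{proof}

\begin{example}\label{ex:easy}
The condition holds in the two easy cases mentioned in the introduction; take any $|\mathfrak U|^+$-saturated $\mathfrak U_1\succ\mathfrak U$ containing $a\models p$.

(1) Let $a\in\mathfrak U$. Then $\mathrm{tp}(b/\mathfrak U)$ is definable by (D2), with defining formulas $d\varphi$ over $\mathfrak U$. The sentences $\forall w\,(d\varphi(w)\vee d(\neg\varphi)(w))$ and $\forall\bar w\,(\bigwedge_i d\varphi_i(w_i)\to\exists y\bigwedge_i\varphi_i(y;w_i))$ hold in $\mathfrak U$, hence in $\mathfrak U_1$, so $\{\varphi(y;c):\mathfrak U_1\models d\varphi(c)\}$ is a complete $\mathfrak U$-definable type extending $\mathrm{tp}(b/\mathfrak U)$.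

(2) Let $b$ be the unique solution of $\theta(y;a,e)$ with $e\in\mathfrak U$. The unique solution $b_1$ in $\mathfrak U_1$ has the same type over $\mathfrak Ua$, and $\mathrm{tp}(b_1/\mathfrak U_1)$ is defined by the formulas $\exists y\,(\theta(y;a,e)\wedge\varphi(y;w))$.
\end{example}

By Theorem~\ref{thm:main}, the condition fails for both types of Section~\ref{sec:types}.

\section{Torsors: amalgamation as a lifting problem}\label{sec:torsor}

In the example, the only datum that an amalgam adds to $q_0\cup q_1$ is the type of $b\oplus c$ in $D_a$. We now show that this is exact, in a general setting. Recall that an action of a group $G$ on a nonempty set $Z$ is \emph{regular}, and $Z$ is a \emph{$G$-torsor}, if for all $z,z'\in Z$ there is exactly one $g\in G$ with $g+z'=z$; we write $g=z-z'$. Groups and actions are written additively.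

Let $M_0$ be a structure in a language $L_0$, with $\emptyset$-definable families $G\to\Gamma$ of abelian groups and $D\to\Gamma$ of nonempty sets, and $\emptyset$-definable regular actions of $G_a$ on $D_a$ $(a\in\Gamma)$. Here $\Gamma,G,D$, the maps to $\Gamma$ and the fiberwise operations are $\emptyset$-definable in $M_0$. Let $M_0^{\mathrm{tw}}$ be $M_0$ with two new sorts:
\begin{itemize}
\item $X$, with fibers $X_a$ a copy of $G_a$ as a $G_a$-torsor;
\item $Y$, with fibers $Y_a$ a copy of $D_a$ as a $G_a$-torsor.
\end{itemize}
The new structure consists of the level maps from $X$ and $Y$ to $\Gamma$, the actions on $X$ and $Y$, and the map $\oplus\colon X\times_\Gamma Y\to D$, $g\oplus d=g+d$, all named by their graphs. Call the language $L^{\mathrm{tw}}$. The identification of $X$ with $G$ and of $Y$ with $D$ is not part of the structure.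

Let $\mathfrak U$ be a monster model of $\mathrm{Th}(M_0^{\mathrm{tw}})$ and $\mathfrak U_0$ its part in the sorts of $M_0$, as an $L_0$-structure. It is a model of $\mathrm{Th}(M_0)$ and inherits the saturation of $\mathfrak U$; global types of $\mathrm{Th}(M_0)$ are taken over $\mathfrak U_0$. A type $p(x)$ is \emph{on $\Gamma$} if it contains $x\in\Gamma$, and \emph{non-realized} if it contains $x\ne a$ for all $a\in\mathfrak U_0$. A set of formulas over $\mathfrak U$ \emph{generates} a complete type if exactly one complete type over $\mathfrak U$ contains it.

\begin{theorem}\label{thm:torsor}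
\begin{enumerate}
\item[(i)] If $\mathrm{Th}(M_0)$ is $\mathsf{NIP}$, then so is $\mathrm{Th}(M_0^{\mathrm{tw}})$.
\item[(ii)] Let $p(x)$ be a non-realized global definable type of $\mathrm{Th}(M_0)$ on $\Gamma$. Then $p\cup\{y\in X_x\}$ and $p\cup\{z\in Y_x\}$ generate complete definable global types $q_X$ and $q_Y$ of $\mathrm{Th}(M_0^{\mathrm{tw}})$ with the same restriction to $x$. They have a definable amalgam if and only if $p$ extends to a definable global type of $\mathrm{Th}(M_0)$ in variables $(x,t)$ containing $t\in D_x$.
\end{enumerate}
\end{theorem}

The hypothesis that $p$ is non-realized is needed: if $p$ is realized by $a\in\mathfrak U_0$ and $G_a\ne0$, then $p\cup\{y\in X_x\}$ does not decide $y=b$ for $b\in X_a(\mathfrak U)$.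

Part (i) is Lemma~\ref{lem:transfer}(1): $M_0^{\mathrm{tw}}$ is interpreted in $M_0$, with $X$ interpreted by $G$, $Y$ by $D$, and the old sorts by themselves. The same formulas interpret $\mathfrak U_0^{\mathrm{tw}}$ in $\mathfrak U_0$. For (ii) we compare $\mathfrak U$ with $\mathfrak U_0^{\mathrm{tw}}$.

\subsection*{Trivialization}
In $M_0^{\mathrm{tw}}$, hence in $\mathfrak U$, the fibers $X_a,Y_a,D_a$ are $G_a$-torsors and
\begin{equation}\label{eq:equiv}
(g+b)\oplus c\;=\;g+(b\oplus c)\;=\;b\oplus(g+c)\qquad(g\in G_a,\ b\in X_a,\ c\in Y_a).
\end{equation}
The first equality is the action axiom; the second holds because $g+(h+d)=h+(g+d)$ for $g,h\in G_a$ and $d\in D_a$, by commutativity. For fixed $b\in X_a$ the map $c\mapsto b\oplus c$ sends $g+c_0$ to $g+(b\oplus c_0)$, so it is a bijection $Y_a\to D_a$.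

Choose a base point $o_a\in X_a$ for every $a\in\Gamma(\mathfrak U)$. Define $\iota$ as the identity on $\mathfrak U_0$, by $\iota(g+o_a)=g\in G_a$ on $X_a$, and by $\iota(c)=o_a\oplus c\in D_a$ on $Y_a$. These maps are bijections on fibers. They commute with the actions, and $(g+o_a)\oplus c=g+\iota(c)$, by \eqref{eq:equiv}. So $\iota$ is an isomorphism $\mathfrak U\cong\mathfrak U_0^{\mathrm{tw}}$ over $\mathfrak U_0$. Composing with the interpretation, every $L^{\mathrm{tw}}$-formula $\varphi$ has a translation $\varphi^0$ in $L_0$ with
\begin{equation}\label{eq:transl}
\mathfrak U\models\varphi(c)\iff\mathfrak U_0\models\varphi^0(\iota c)\qquad\text{for all tuples $c$ in }\mathfrak U.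
\end{equation}
Hence the $\iota$-image of a set definable in $\mathfrak U$ is definable in $\mathfrak U_0$. As $\iota$ is the identity on $\mathfrak U_0$, every subset of a power of $\mathfrak U_0$ that is definable in $\mathfrak U$ is definable in $\mathfrak U_0$.

\subsection*{Twists}
The converse passage, from $\mathfrak U_0$ back to $\mathfrak U$, is the difficulty: $\iota$ rests on an arbitrary choice of base points and need not be definable, so the definability of $\iota(W)$ does not by itself give that of $W$. It does when $W$ is insensitive to the choice. For $u=(u_a)\in\prod_{a\in\Gamma(\mathfrak U)}G_a$, let the \emph{twist} $\tau_u$ be the identity on $\mathfrak U_0$, $b\mapsto u_a+b$ on $X_a$, and $c\mapsto-u_a+c$ on $Y_a$. It commutes with the actions because the groups are abelian, and $(u_a+b)\oplus(-u_a+c)=b\oplus c$ by \eqref{eq:equiv}. So $\tau_u$ is an automorphism of $\mathfrak U$ over $\mathfrak U_0$.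

\begin{lemma}\label{lem:invariant}
Let $W$ be a subset of a finite product of sorts of $\mathfrak U$. If $W$ is invariant under all twists and $\iota(W)$ is definable in $\mathfrak U_0$, then $W$ is definable in $\mathfrak U$.
\end{lemma}

\begin{proof}
The idea is to find a definable map into $\mathfrak U_0$ whose fibers lie in twist orbits. Split the product into finitely many $\emptyset$-definable pieces $\Pi$, according to which of the entries in $X$ and $Y$ have equal levels. For a tuple $c\in\Pi$ with $X$-entries $b_i$ and $Y$-entries $c_k$, let $h(c)$ list the entries of $c$ in $\mathfrak U_0$, the levels of all $b_i$ and $c_k$, and, for all pairs of entries of equal level, the elements $b_i-b_j\in G$, $c_k-c_{k'}\in G$ and $b_i\oplus c_k\in D$. The map $h$ is $\emptyset$-definable in $\mathfrak U$ and takes values in a power of $\mathfrak U_0$.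

Suppose $c,\hat c\in\Pi$ and $h(c)=h(\hat c)$. The entries in $\mathfrak U_0$ agree, and corresponding entries have the same level. We define $u$ with $\tau_u(c)=\hat c$ level by level.
\begin{itemize}
\item At a level $a$ with an $X$-entry $b_i$, put $u_a=\hat b_i-b_i$. For another $X$-entry $b_j$ of level $a$, $u_a+b_j=(b_j-b_i)+(u_a+b_i)=(\hat b_j-\hat b_i)+\hat b_i=\hat b_j$. For a $Y$-entry $c_k$ of level $a$, $\hat b_i\oplus(-u_a+c_k)=b_i\oplus c_k=\hat b_i\oplus\hat c_k$, so $-u_a+c_k=\hat c_k$ by injectivity.
\item At a level $a$ with $Y$-entries only, pick one, $c_k$, and put $u_a=c_k-\hat c_k$, so that $-u_a+c_k=\hat c_k$. For another entry, $-u_a+c_{k'}=(c_{k'}-c_k)+\hat c_k=(\hat c_{k'}-\hat c_k)+\hat c_k=\hat c_{k'}$.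
\item At all other levels put $u_a=0$.
\end{itemize}
By invariance, $W\cap\Pi=h^{-1}(h(W\cap\Pi))$. The set $\{(\iota c,h(c)):c\in\Pi\}$ is the $\iota$-image of the graph of $h$, so it is definable in $\mathfrak U_0$, and $h(W\cap\Pi)$ is the set of second coordinates of its points whose first coordinate lies in $\iota(W)$. Thus $h(W\cap\Pi)$ is definable in $\mathfrak U_0$, hence in $\mathfrak U$, and so is its preimage $W\cap\Pi$ in $\mathfrak U$.
\end{proof}

The next lemma is the general form of Section~\ref{sec:types}. We allow extra variables $\bar t$ because the converse direction of the theorem needs them.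

\begin{lemma}\label{lem:generic}
Let $s(x,\bar t)$ be a definable global type of $\mathrm{Th}(M_0)$, with $\bar t$ possibly empty, whose restriction to $x$ is a non-realized type on $\Gamma$. Then $s$ generates a complete type over $\mathfrak U$ in the variables $(x,\bar t)$, and $s\cup\{y\in X_x\}$ generates a complete definable global type $s^X(x,\bar t,y)$ of $\mathrm{Th}(M_0^{\mathrm{tw}})$. The same holds with $Y$ in place of $X$.
\end{lemma}

\begin{proof}
Finite parts of $s$ are realized in $\mathfrak U_0$ and the fibers $X_a$ are nonempty, so $s\cup\{y\in X_x\}$ is consistent over $\mathfrak U$. By \eqref{eq:transl}, an $L^{\mathrm{tw}}$-formula $\theta(x,\bar t;c)$ over $\mathfrak U$ defines the same set as the $L_0$-formula $\theta^0(x,\bar t;\iota c)$ over $\mathfrak U_0$, which $s$ decides. So $s$ generates a complete type $\tilde s$ over $\mathfrak U$, and $\theta(x,\bar t;c)\in\tilde s$ iff $\theta^0(x,\bar t;\iota c)\in s$.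

\emph{Completeness.} Let $\varphi(x,\bar t,y;c)$ be a formula over $\mathfrak U$, and let $A$ be the finite set of levels of the entries of $c$ in $X$ and $Y$. For $a\in\Gamma(\mathfrak U)\setminus A$, the twists $\tau_u$ with $u$ supported at $a$ fix $c$ and $\mathfrak U_0$ and are transitive on $X_a$. So for all $\bar e$ in $\mathfrak U_0$ the truth value of $\varphi(a,\bar e,b;c)$ does not depend on $b\in X_a$. Since $s$ contains $x\in\Gamma$ and $x\neq a$ for $a\in A$, the type $\tilde s$ contains $\theta:=\forall y\in X_x\,\varphi$ or $\theta':=\forall y\in X_x\,\neg\varphi$. Accordingly $s\cup\{y\in X_x\}$ implies $\varphi$ or $\neg\varphi$, and $\varphi(x,\bar t,y;c)\in s^X$ iff $\theta(x,\bar t;c)\in\tilde s$.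

\emph{Definability.} Let $W=\{c:\theta(x,\bar t;c)\in\tilde s\}$. Then $\iota(W)$ consists of the tuples $c^0$ in the interpreting set with $\theta^0(x,\bar t;c^0)\in s$, so it is definable in $\mathfrak U_0$ because $s$ is definable. A twist $\tau$ fixes $\mathfrak U_0$ pointwise, so $\theta(x,\bar t;c)$ and $\theta(x,\bar t;\tau c)$ define the same subset of a power of $\mathfrak U_0$, and $W$ is invariant under twists. By Lemma~\ref{lem:invariant}, $W$ is definable in $\mathfrak U$. Twists supported at $a$ are also transitive on $Y_a\ne\emptyset$, which gives the case of $Y$.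
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:torsor}(ii)]
Lemma~\ref{lem:generic} with $s=p$ gives $q_X$ and $q_Y$; both restrict to the type over $\mathfrak U$ generated by $p$.

Let $r\supseteq q_X\cup q_Y$ be definable, realized by $(a,b,c)$ in $\mathfrak U^*\succ\mathfrak U$. Then $b\in X_a$ and $c\in Y_a$, so $d=b\oplus c\in D_a$ exists, and $\mathrm{tp}(a,d/\mathfrak U)$ is definable by (D2). Let $s(x,t)$ be its restriction to $L_0$-formulas over $\mathfrak U_0$. It is a global type of $\mathrm{Th}(M_0)$ that extends $p$ and contains $t\in D_x$. For each $L_0$-formula $\varphi(x,t;w)$, the set of $w\in\mathfrak U_0$ with $\varphi(x,t;w)\in s$ is definable in $\mathfrak U$, hence in $\mathfrak U_0$ by the remark after \eqref{eq:transl}.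

Conversely, let $s(x,t)\supseteq p\cup\{t\in D_x\}$ be definable. Let $(a,d,b)$ realize the definable type $s^X(x,t,y)$, and let $c\in Y_a$ be the unique element with $b\oplus c=d$. The map $(a,d,b)\mapsto(a,b,c)$ is $\emptyset$-definable, so $\mathrm{tp}(a,b,c/\mathfrak U)$ is definable by (D2). It contains $p\cup\{y\in X_x\}$ and $p\cup\{z\in Y_x\}$, which generate $q_X$ and $q_Y$. Hence it extends $q_X\cup q_Y$.
\end{proof}

\begin{remark}\label{rem:instance}
Let $M_0$ have the sorts $\Gamma$ and $D$ of $N$, with $+$, $\lambda$, $\sqsubseteq$, and a sort $G=\{(n,g):g\in\mathbb Z/\ell^n\}$ with its level map, fiberwise addition and action on $D$ by addition. Then $N$ is the reduct of $M_0^{\mathrm{tw}}$ that forgets $G$. The interpretation of Section~\ref{sec:tame} extends to $M_0$, with $G$ treated like $X$, so $\mathrm{Th}(M_0)$ is $\mathsf{NIP}$, and Lemma~\ref{lem:periodic} yields, as in Section~\ref{sec:types}, a non-realized definable type $p(x)$ of a level that is infinitely large and divisible by every $m$. Adding $\ell^n$ on $D$ alone is an automorphism of $M_0$, because $g+(\zeta+\ell^n)=(g+\zeta)+\ell^n$; so Lemmas~\ref{lem:nosection} and~\ref{lem:chain}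 hold for $M_0$ with the same proofs. A definable type extending $p\cup\{t\in D_x\}$ would define the chain below its realization, so there is none, and Theorem~\ref{thm:torsor} shows that amalgamation fails in $\mathrm{Th}(M_0^{\mathrm{tw}})$.

The absence of an origin in $D$ is essential. Expand $M_0$ by a predicate $O$ for the branch $\{(n,0):n\in\mathbb N\}$. The expansion is still interpreted in $\mathbb Q_\ell$, where $O$ pulls back to $v(t)\ge v(s)$, so the type $p$ is obtained as before. Now it has a definable lift: by (D2), the type of $a\models p$ together with the unique point of $O\cap D_a$. By Theorem~\ref{thm:torsor}, $q_X$ and $q_Y$ then have a definable amalgam.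
\end{remark}

\begin{thebibliography}{9}

\bibitem{Bel}
B\'elair, \emph{Types dans les corps valu\'es munis d'applications coefficients}, Illinois J. Math. (1999).

\bibitem{DGL}
Dolich, Goodrick and Lippel, \emph{Dp-minimality: basic facts and examples}, Notre Dame J. Formal Logic (2011).

\bibitem{HM}
Martin Hils and Rosario Mennuni, \emph{Some definable types that cannot be amalgamated}, arXiv:2207.09787 (2022).

\bibitem{KOU}
Kaplan, Onshuus and Usvyatsov, \emph{Additivity of the dp-rank}, Trans. Amer. Math. Soc. (2013).

\bibitem{Mac}
Macintyre, \emph{On definable subsets of $p$-adic fields}, J. Symbolic Logic (1976).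

\end{thebibliography}
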